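\title{Arms and legs modulo three and a refinement of Euler's pentagonal recurrence}

\begin{abstract}
For a partition $\lambda$, let $s(\lambda)$ be the number of boxes of its Young diagram whose arm $a$ and leg $l$ satisfy $a+1\equiv l \pmod 3$. We prove that the generating function of partitions by size and by $s$ is the product $\prod_{m\ge1}(1-t^{m-1}q^{3m-2})^{-1}(1-t^mq^{3m-1})^{-1}(1-t^mq^{3m})^{-1}$, which settles a problem from a paper of Castro and Ross. The proof is elementary. Exchanging the bottom row of a diagram for a new first column changes $s$ by a controlled amount; this yields a refinement of Euler's pentagonal recurrence, and Jacobi's triple product turns the recurrence into the product. We also obtain refinements by the rank and by the boxes of leg zero.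
\end{abstract}

\section{The statistic and the results}\label{sec:intro}

A partition is a finite sequence $\lambda=(\lambda_1\ge\lambda_2\ge\dots\ge\lambda_{\ell(\lambda)}>0)$ of integers. The empty partition $\emptyset$ is allowed, $\lambda_i=0$ for $i>\ell(\lambda)$, and $\Lambda$ denotes the set of all partitions. We draw $\lambda$ as a Young diagram justified to the southwest: the $i$-th row from the bottom consists of $\lambda_i$ boxes, and the box in row $i$ and column $c$ is the unit square $[c-1,c]\times[i-1,i]$. The number of boxes is $|\lambda|$, and $\lambda'_c=\#\{i:\lambda_i\ge c\}$ is the height of column $c$. The \emph{arm} $a(\square)$ of a box is the number of boxes above it in its column, and the \emph{leg} $l(\square)$ is the number of boxes to its right in its row; for the box in row $i$ and column $c$ these are $\lambda'_c-i$ and $\lambda_i-c$. Throughout, $\equiv$ is congruence modulo $3$. We study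
\[
s(\lambda)=\#\{\square\in\lambda:\ a(\square)+1\equiv l(\square)\},\qquad
F=\sum_{\lambda\in\Lambda}q^{|\lambda|}t^{s(\lambda)}=\sum_{n\ge0}f_n(t)\,q^n .
\]
The hook of a box splits into a vertical piece of $a+1$ boxes (the box and its arm) and a horizontal piece of $l$ boxes, and $s$ counts the hooks whose two pieces have the same size modulo $3$. The roles of arm and leg are not symmetric: $s((2))=1$, while $s((1,1))=0$.

What should $F$ be? In a single row of length $p$ all arms vanish and the legs are $0,1,\dots,p-1$, so $s((p))$ is the number of these that are $\equiv1$, which is $\lfloor (p+1)/3\rfloor$. If we ignore the arms in every diagram, we get the statistic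
\[
\sigma(\lambda)=\#\{\square\in\lambda:\ l(\square)\equiv1\}=\sum_{i}\Big\lfloor\frac{\lambda_i+1}{3}\Big\rfloor .
\]
It is additive over rows, so its generating function is $\prod_{p\ge1}(1-t^{\lfloor (p+1)/3\rfloor}q^p)^{-1}$, and for $p=3m-2,\ 3m-1,\ 3m$ the exponent of $t$ is $m-1,\ m,\ m$. The statistic $s$ is not additive over rows, and Table~\ref{tab:small} shows that it differs from $\sigma$ already on $(2,1)$. The table also shows that $s$ and $\sigma$ nevertheless have the same distribution for $n\le4$:
\[
f_0=f_1=1,\qquad f_2=1+t,\qquad f_3=1+2t,\qquad f_4=1+3t+t^2 .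
\]
Ignoring the legs instead of the arms would not work: no box of a partition of $2$ has $a+1\equiv0$, so that rule gives $2$ in place of $1+t$.

\begin{table}[ht]
\centering
\begin{tabular}{llccr}
\hline
$\lambda$ & pairs $(a,l)\ne(0,0)$ & $s$ & $\sigma$ & $\operatorname{rk}$\\
\hline
$(2)$ & $\underline{(0,1)}$ & $1$ & $1$ & $1$\\
$(1,1)$ & $(1,0)$ & $0$ & $0$ & $-1$\\
\hline
$(3)$ & $(0,2),\ \underline{(0,1)}$ & $1$ & $1$ & $2$\\
$(2,1)$ & $(1,1)$ & $0$ & $1$ & $0$\\
$(1,1,1)$ & $\underline{(2,0)},\ (1,0)$ & $1$ & $0$ & $-2$\\
\hline
$(4)$ & $(0,3),\ (0,2),\ \underline{(0,1)}$ & $1$ & $1$ & $3$\\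
$(3,1)$ & $\underline{(1,2)},\ \underline{(0,1)}$ & $2$ & $1$ & $1$\\
$(2,2)$ & $(1,1),\ (1,0),\ \underline{(0,1)}$ & $1$ & $2$ & $0$\\
$(2,1,1)$ & $(2,1),\ (1,0)$ & $0$ & $1$ & $-1$\\
$(1,1,1,1)$ & $(3,0),\ \underline{(2,0)},\ (1,0)$ & $1$ & $0$ & $-3$\\
\hline
\end{tabular}
\caption{The partitions of $2$, $3$ and $4$, with the arm and leg $(a,l)$ of each box. Boxes with $(a,l)=(0,0)$ never satisfy $a+1\equiv l \pmod 3$ and are omitted; those that satisfy it are underlined. The last column is $\lambda_1-\ell(\lambda)$.}
\label{tab:small}
\end{table}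

The problem, which comes from the paper of Castro and Ross~\cite{CR}, is to prove or disprove that $F$ equals this product. We prove it. All identities below are between formal power series in $q$ whose coefficients are polynomials in the other variables. Infinite sums and products converge when every power of $q$ receives finitely many contributions, and a series with constant term $1$ is invertible.

\begin{theorem}\label{thm:main}
In $\mathbb Z[t][[q]]$,
\[
F=\prod_{m\ge1}\frac1{(1-t^{m-1}q^{3m-2})(1-t^mq^{3m-1})(1-t^mq^{3m})}.
\]
\end{theorem}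

Comparing with the generating function of $\sigma$ gives the following form of the theorem.

\begin{corollary}\label{cor:equi}
For every $n\ge0$, the statistics $s$ and $\sigma$ have the same distribution on the partitions of $n$.
\end{corollary}

The proof goes through a finer statement. The \emph{rank} of a partition is $\operatorname{rk}(\lambda)=\lambda_1-\ell(\lambda)$, the width of the diagram minus its height; thus $\operatorname{rk}(\emptyset)=0$. For $m\ge0$ put
\[
L_m=\sum_{\operatorname{rk}(\lambda)\ge3m+1}q^{|\lambda|}t^{s(\lambda)},\qquad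
V_m=\sum_{\lambda\ne\emptyset,\ \operatorname{rk}(\lambda)\le-3m}q^{|\lambda|}t^{s(\lambda)} .
\]

\begin{theorem}\label{thm:rank}
For every $m\ge0$,
\begin{align*}
L_m&=F\sum_{i\ge1}(-1)^{i-1}q^{\frac{i(3i+1)}2+3mi}\,t^{\frac{i(i+1)}2+mi},\\
V_m&=F\sum_{i\ge1}(-1)^{i-1}q^{\frac{i(3i-1)}2+3mi}\,t^{\frac{i(i-1)}2+mi}.
\end{align*}
\end{theorem}

One of the three families of factors in Theorem~\ref{thm:main} can be located inside the diagram. Let
\[
e(\lambda)=\#\{\square\in\lambda:\ l(\square)=0,\ a(\square)+1\equiv0\},
\]
the number of boxes at the ends of rows that are counted by $s$.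

\begin{theorem}\label{thm:u}
In $\mathbb Z[t,u][[q]]$,
\[
\sum_{\lambda\in\Lambda}q^{|\lambda|}t^{s(\lambda)}u^{e(\lambda)}=\prod_{m\ge1}\frac1{(1-t^{m-1}q^{3m-2})(1-t^mq^{3m-1})(1-u\,t^mq^{3m})}.
\]
\end{theorem}

\section{From the product to a recurrence}\label{sec:jacobi}

Since $s$ is not additive over rows, we cannot build the product one factor at a time. We rewrite its reciprocal as a sparse sum instead. The terms $t^{m-1}q^{3m-2}$, $t^mq^{3m-1}$, $t^mq^{3m}$ form three geometric progressions with the same ratio $tq^3$ and first terms $q$, $tq^2$ and $q\cdot tq^2$. This is the shape of Jacobi's triple product identity, which in $\mathbb Z[[z,w]]$ reads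
\begin{equation}\label{eq:jacobi}
\sum_{k\in\mathbb Z}(-1)^kz^{k(k+1)/2}w^{k(k-1)/2}=\prod_{m\ge1}(1-z^mw^m)(1-z^mw^{m-1})(1-z^{m-1}w^m).
\end{equation}
(With $Q=zw$ this is the form $\sum_k(-1)^kQ^{k(k-1)/2}z^k=\prod_m(1-Q^m)(1-zQ^{m-1})(1-z^{-1}Q^m)$.) Substitute $z=q$ and $w=tq^2$, which is legitimate because both are divisible by $q$. On the left the exponent of $q$ becomes $k(k+1)/2+k(k-1)=k(3k-1)/2$. On the right, $z^mw^m=t^mq^{3m}$, $z^mw^{m-1}=t^{m-1}q^{3m-2}$ and $z^{m-1}w^m=t^mq^{3m-1}$. Therefore
\begin{equation}\label{eq:D}
D:=\sum_{k\in\mathbb Z}(-1)^kq^{k(3k-1)/2}\,t^{k(k-1)/2}=\prod_{m\ge1}(1-t^{m-1}q^{3m-2})(1-t^mq^{3m-1})(1-t^mq^{3m}),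
\end{equation}
and the terms $k=0,1,-1,2,-2$ give $D=1-q-tq^2+tq^5+t^3q^7-\cdots$. Theorem~\ref{thm:main} is thus equivalent to $FD=1$. Taking the coefficient of $q^n$, it is equivalent to the following recurrence, in which $f_n=0$ for $n<0$.

\begin{proposition}\label{prop:rec}
For every $n\ge0$,
\[
\sum_{k\in\mathbb Z}(-1)^k\,t^{k(k-1)/2}f_{n-k(3k-1)/2}(t)=\delta_{n,0}.
\]
\end{proposition}

At $t=1$ this is Euler's recurrence $p(n)=p(n-1)+p(n-2)-p(n-5)-p(n-7)+\cdots$ for the number of partitions of $n\ge1$. We prove Proposition~\ref{prop:rec} with the map that deletes the bottom row and inserts a new first column, as in Dyson's rank adjoint and the Bressoud--Zeilberger proof of Euler's recurrence. The case $n=4$ shows how it works.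

\begin{example}\label{ex:four}
For $n=4$ the recurrence asserts $f_4=f_3+tf_2$. So the five partitions of $4$ should split into two that match the partitions of $2$, with $s$ dropping by $1$, and three that match the partitions of $3$, with $s$ preserved. The rank does the splitting.

Remove from $\lambda$ its bottom row, of length $p$, and attach to the rest a first column of height $p-2$. The column must be at least as tall as what is left, so we need $p-2\ge\ell(\lambda)-1$, that is, $\operatorname{rk}(\lambda)\ge1$. The move gives
\[
(4)\mapsto(1,1),\qquad (3,1)\mapsto(2),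
\]
and by Table~\ref{tab:small} the value of $s$ goes from $1$ to $0$ and from $2$ to $1$.

Now remove from $\lambda$ its first column, of height $r$, and attach to the rest a bottom row of length $r-1$. This needs $r-1\ge\lambda_1-1$, that is, $\operatorname{rk}(\lambda)\le0$. The move gives
\[
(2,2)\mapsto(1,1,1),\qquad (2,1,1)\mapsto(2,1),\qquad (1,1,1,1)\mapsto(3),
\]
and $s$ keeps its values $1,0,1$.

For $n=5$ the second move is no longer surjective. To undo it on $(1,1,1,1)$ we would attach a column of height $2$ to $(1,1,1)$, which is impossible. The missed partition has $s=1$, and it is what the term $tq^5$ of $D$ corrects for.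
\end{example}

Two things must be proved in general: that the change in $s$ depends only on the change in size (Section~\ref{sec:swap}), and that the partitions missed by one move are the domain of another move of the same kind (Section~\ref{sec:rank}).

\section{Exchanging a row for a column}\label{sec:swap}

Both moves of Example~\ref{ex:four} pass through the partition $\mu$ that remains after the deletion, so we describe them symmetrically. Let $\mu$ be a partition and let $p\ge\mu_1$ and $r\ge\ell(\mu)$ be integers; in particular $p,r\ge0$. Put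
\[
R_p(\mu)=(p,\mu_1,\mu_2,\dots),\qquad C_r(\mu)=(\mu_1+1,\dots,\mu_r+1).
\]
The first adds a bottom row of length $p$, the second a first column of height $r$; the inequalities on $p$ and $r$ say that the results are partitions obtained from $\mu$ in this way. Note that $R_0(\emptyset)=C_0(\emptyset)=\emptyset$.

\begin{lemma}\label{lem:key}
If $p-r=3j+2$ with $j\in\mathbb Z$, then
\[
|R_p(\mu)|-|C_r(\mu)|=3j+2,\qquad s(R_p(\mu))-s(C_r(\mu))=j+1 .
\]
\end{lemma}

\begin{proof}
The sizes are $|\mu|+p$ and $|\mu|+r$, which gives the first formula.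

Arms look up and legs look right, so a new bottom row or a new first column changes neither the arm nor the leg of a box of $\mu$. Only the new boxes matter. In $R_p(\mu)$ the new box in column $c$ has arm $\mu'_c$ and leg $p-c$, and $\mu'_c+1\equiv p-c$ means $c+\mu'_c\equiv p-1$. In $C_r(\mu)$ the new box in row $i$ has arm $r-i$ and leg $\mu_i$, and $r-i+1\equiv\mu_i$ means $i+\mu_i\equiv r+1$. Hence
\begin{equation}\label{eq:new}
\begin{aligned}
s(R_p(\mu))-s(\mu)&=\#\{1\le c\le p:\ c+\mu'_c\equiv p-1\},\\
s(C_r(\mu))-s(\mu)&=\#\{1\le i\le r:\ i+\mu_i\equiv r+1\}.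
\end{aligned}
\end{equation}
Each count depends on the shape of $\mu$, and we must show that their difference does not. One runs over columns and the other over rows, and the object that sees both is the boundary of $\mu$.

Define a lattice path from $(0,r)$ to $(p,0)$ as follows (Figure~\ref{fig:path}). For $i=r,r-1,\dots,1$ in turn, go right from $(\mu_{i+1},i)$ to $(\mu_i,i)$ and then down to $(\mu_i,i-1)$; the path starts at $(0,r)$ because $\mu_{r+1}=0$. Finally go right from $(\mu_1,0)$ to $(p,0)$. The columns $c$ with $\mu_{i+1}<c\le\mu_i$ have $\mu'_c=i$, and those with $c>\mu_1$ have $\mu'_c=0$. So the path consists of one right step $(c-1,\mu'_c)\to(c,\mu'_c)$ for each $1\le c\le p$ and one down step $(\mu_i,i)\to(\mu_i,i-1)$ for each $1\le i\le r$.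

Call $x+y$ the \emph{height} of the point $(x,y)$. The right step for $c$ raises the height by $1$ and ends at height $c+\mu'_c$. The down step for $i$ lowers the height by $1$ and starts at height $i+\mu_i$. These are the quantities in~\eqref{eq:new}. Fix an integer $h$, and write $[A]$ for $1$ if the statement $A$ holds and $0$ otherwise. Along the path, the indicator $[\text{height}\ge h]$ rises by $1$ at the right steps that end at height $h$, falls by $1$ at the down steps that start at height $h$, and is constant on all other steps. It begins at $[r\ge h]$ and ends at $[p\ge h]$. Therefore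
\begin{equation}\label{eq:cross}
\#\{c:\ c+\mu'_c=h\}-\#\{i:\ i+\mu_i=h\}=[h\le p]-[h\le r].
\end{equation}

Now use the hypothesis: $p-1=r+1+3j\equiv r+1$, so both lines of~\eqref{eq:new} refer to the same residue class. Sum~\eqref{eq:cross} over $h=r+1+3k$, $k\in\mathbb Z$. Here $h\le p=r+3j+2$ means $3k\le3j+1$, that is $k\le j$, and $h\le r$ means $k\le-1$. Thus
\[
s(R_p(\mu))-s(C_r(\mu))=\sum_{k\in\mathbb Z}\big([k\le j]-[k\le-1]\big).
\]
If $j\ge-1$, the nonzero terms are $+1$ for $0\le k\le j$; if $j<-1$, they are $-1$ for $j+1\le k\le-1$. In both cases the sum is $j+1$.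
\end{proof}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.85]
\fill[gray!20] (0,0) -- (3,0) -- (3,2) -- (1,2) -- (1,3) -- (0,3) -- cycle;
\draw[gray] (0,0) grid (3,2);
\draw[gray] (0,2) rectangle (1,3);
\draw[dotted] (0,0) rectangle (6,4);
\draw[dashed] (0.5,4) -- (4.9,-0.4);
\draw[thick] (0,4) -- (0,3) -- (1,3) -- (1,2) -- (3,2) -- (3,0) -- (6,0);
\draw[line width=2.6pt] (2,2) -- (3,2) -- (3,1);
\draw[line width=2.6pt] (4,0) -- (5,0);
\foreach \x/\y/\h in {0/4/4,0/3/3,1/3/4,1/2/3,2/2/4,3/1/4,3/0/3,4/0/4}
  {\fill (\x,\y) circle (2pt); \node[below left] at (\x,\y) {\small$\h$};}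
\foreach \x/\y/\h in {3/2/5,5/0/5,6/0/6}
  {\fill (\x,\y) circle (2pt); \node[above right] at (\x,\y) {\small$\h$};}
\end{tikzpicture}
\caption{The boundary path of $\mu=(3,3,1)$ from $(0,r)=(0,4)$ to $(p,0)=(6,0)$, with each vertex $(x,y)$ labeled by $x+y$. The thick steps join the labels $4$ and $5$. The two thick right steps mark the boxes with $a+1\equiv l \pmod 3$ in the bottom row of $(6,3,3,1)$ (columns $3$ and $5$), and the thick down step marks the one in the first column of $(4,4,2,1)$ (row $2$). Such steps alternate in direction, so the difference of the two counts is fixed by the endpoints.}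
\label{fig:path}
\end{figure}

\begin{remark}\label{rem:fails}
Without the congruence $p-r\equiv2$ the difference depends on $\mu$. For $p=r=2$ it is $s((2))-s((1,1))=1$ when $\mu=\emptyset$ and $s((2,1))-s((2,1))=0$ when $\mu=(1)$. For $p=2$, $r=1$ it is $s((2))-s((1))=1$ when $\mu=\emptyset$ and $s((2,1))-s((2))=-1$ when $\mu=(1)$.
\end{remark}

\section{Rank and the recursion}\label{sec:rank}

To turn Lemma~\ref{lem:key} into an identity of generating functions we fix the difference $d=p-r$ and determine which partitions occur as $R_p(\mu)$ and which as $C_r(\mu)$. For $d\in\mathbb Z$ let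
\[
X_d=\{(\mu,p,r):\ \mu\in\Lambda,\ p\ge\mu_1,\ r\ge\ell(\mu),\ p-r=d\},
\]
and let $R,C\colon X_d\to\Lambda$ send $(\mu,p,r)$ to $R_p(\mu)$ and $C_r(\mu)$.

\begin{lemma}\label{lem:image}
The maps $R$ and $C$ are injective on $X_d$.
\begin{itemize}
\item[(a)] A nonempty $\lambda$ lies in $R(X_d)$ if and only if $\operatorname{rk}(\lambda)\ge d-1$, and $\emptyset\in R(X_d)$ if and only if $d\le0$.
\item[(b)] A nonempty $\lambda$ lies in $C(X_d)$ if and only if $\operatorname{rk}(\lambda)\le d+1$, and $\emptyset\in C(X_d)$ if and only if $d\ge0$.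
\end{itemize}
\end{lemma}

\begin{proof}
(a) If $\lambda=R_p(\mu)$ with $(\mu,p,r)\in X_d$, then $p=\lambda_1$, $\mu=(\lambda_2,\lambda_3,\dots)$ and $r=\lambda_1-d$. So $R$ is injective. For an arbitrary $\lambda$ the triple defined by these formulas satisfies $p\ge\mu_1$ and $p-r=d$, so $\lambda\in R(X_d)$ exactly when $\lambda_1-d\ge\ell(\mu)$. If $\lambda\ne\emptyset$, then $\ell(\mu)=\ell(\lambda)-1$ and the condition is $\operatorname{rk}(\lambda)\ge d-1$. If $\lambda=\emptyset$, it is $-d\ge0$.

(b) If $\lambda=C_r(\mu)$ with $(\mu,p,r)\in X_d$, then $\lambda$ has exactly $r$ rows, so $r=\ell(\lambda)$. Since $r\ge\ell(\mu)$, the partition $\mu$ is determined by $\mu_i=\lambda_i-1$ for $1\le i\le r$, and $p=\ell(\lambda)+d$. So $C$ is injective. For an arbitrary $\lambda$ the triple defined by these formulas satisfies $r\ge\ell(\mu)$ and $p-r=d$, so $\lambda\in C(X_d)$ exactly when $\ell(\lambda)+d\ge\mu_1$. If $\lambda\ne\emptyset$, then $\mu_1=\lambda_1-1$ and the condition is $\operatorname{rk}(\lambda)\le d+1$. If $\lambda=\emptyset$, it is $d\ge0$.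
\end{proof}

A nonempty partition is missed by $C(X_d)$ when its rank is at least $d+2=(d+3)-1$, that is, when it lies in $R(X_{d+3})$. So the recursion moves $d$ in steps of $3$, and this preserves the condition $d\equiv2$ of Lemma~\ref{lem:key}.

\begin{remark}
This is where the modulus enters. For a modulus $N$ in place of $3$, formula~\eqref{eq:new} holds modulo $N$, and the classes of $p-1$ and $r+1$ coincide when $d\equiv2\pmod N$. The step $d\mapsto d+3$ has nothing to do with $N$, and it preserves that congruence only if $N$ divides $3$.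
\end{remark}

\begin{lemma}\label{lem:recursion}
For every $m\ge0$,
\[
L_m=q^{3m+2}t^{m+1}(F-L_{m+1}),\qquad V_m=q^{3m+1}t^{m}(F-V_{m+1}).
\]
\end{lemma}

\begin{proof}
Take $d=3m+2>0$. By Lemma~\ref{lem:image}, $R(X_d)$ consists of the nonempty partitions of rank at least $3m+1$; since $\emptyset$ has rank $0$, its generating function is $L_m$. The set $C(X_d)$ consists of $\emptyset$ and the nonempty partitions of rank at most $3m+3$. It is the complement of $\{\operatorname{rk}\ge 3(m+1)+1\}$, with generating function $F-L_{m+1}$. Both sets are in bijection with $X_d$, and by Lemma~\ref{lem:key} with $j=m$ the weight $q^{|\lambda|}t^{s(\lambda)}$ of $R_p(\mu)$ is $q^{3m+2}t^{m+1}$ times that of $C_r(\mu)$. Summing over $X_d$ gives the first identity.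

Take $d=-3m-1<0$, which is $3j+2$ for $j=-m-1$. Now $C(X_d)$ consists of the nonempty partitions of rank at most $-3m$, with generating function $V_m$. The set $R(X_d)$ consists of $\emptyset$ and the nonempty partitions of rank at least $-3m-2$. It is the complement of the set of nonempty partitions of rank at most $-3(m+1)$, with generating function $F-V_{m+1}$. Lemma~\ref{lem:key} gives $|C_r(\mu)|=|R_p(\mu)|+3m+1$ and $s(C_r(\mu))=s(R_p(\mu))+m$. Summing over $X_d$ gives the second identity.
\end{proof}

The case $m=0$ consists of the two moves of Example~\ref{ex:four}.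

\begin{proof}[Proof of Theorem~\ref{thm:rank}]
Both recursions have the form $G_m=x_m(F-G_{m+1})$ with each $x_m$ divisible by $q$. Substituting the recursion into itself $I$ times gives
\[
G_m=F\sum_{i=1}^{I}(-1)^{i-1}x_mx_{m+1}\cdots x_{m+i-1}+(-1)^Ix_mx_{m+1}\cdots x_{m+I-1}\,G_{m+I}.
\]
The last term is divisible by $q^I$, so it tends to $0$ as $I\to\infty$. It remains to compute $x_m\cdots x_{m+i-1}$. For $L_m$ the exponents of $q$ and $t$ in this product are
\[
\sum_{k=0}^{i-1}\big(3(m+k)+2\big)=3mi+\frac{i(3i+1)}2,\qquad \sum_{k=0}^{i-1}(m+k+1)=mi+\frac{i(i+1)}2,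
\]
and for $V_m$ they are
\[
\sum_{k=0}^{i-1}\big(3(m+k)+1\big)=3mi+\frac{i(3i-1)}2,\qquad \sum_{k=0}^{i-1}(m+k)=mi+\frac{i(i-1)}2,
\]
in each case by $\sum_{k=0}^{i-1}k=i(i-1)/2$.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:rec} and Theorem~\ref{thm:main}]
A nonempty partition has rank at least $1$ or at most $0$, and $\emptyset$ is counted by neither $L_0$ nor $V_0$. Hence $L_0+V_0=F-1$, and Theorem~\ref{thm:rank} with $m=0$ gives
\[
F\Big(1+\sum_{i\ge1}(-1)^{i}q^{i(3i-1)/2}t^{i(i-1)/2}+\sum_{i\ge1}(-1)^{i}q^{i(3i+1)/2}t^{i(i+1)/2}\Big)=1 .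
\]
The first sum consists of the terms $k=i\ge1$ of $D$. The second consists of the terms $k=-i\le-1$, because then $k(3k-1)/2=i(3i+1)/2$ and $k(k-1)/2=i(i+1)/2$. So $FD=1$. The coefficient of $q^n$ in this identity is Proposition~\ref{prop:rec}, and Theorem~\ref{thm:main} follows from the product form~\eqref{eq:D} of $D$.
\end{proof}

\section{Triples of equal rows}\label{sec:triples}

The factor $(1-t^kq^{3k})^{-1}$ has a direct meaning: it records triples of rows of length $k$. We show this, and show that $e$ counts the triples; Theorem~\ref{thm:main} then identifies the remaining factor.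

\begin{proof}[Proof of Theorem~\ref{thm:u}]
Let $m_k=m_k(\lambda)$ be the number of rows of length $k$, and write $m_k=3d_k+\epsilon_k$ with $\epsilon_k\in\{0,1,2\}$. Let $\bar\lambda$ be the partition with multiplicities $\epsilon_k$, and let $\Lambda_{\le2}$ be the set of partitions in which every row length occurs at most twice. A partition is determined by its multiplicities, so $\lambda\mapsto(\bar\lambda,(d_k)_{k\ge1})$ is a bijection from $\Lambda$ onto the set of pairs formed by an element of $\Lambda_{\le2}$ and a finitely supported sequence of nonnegative integers.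

The boxes of leg $0$ are the last boxes of the rows. The arm of the last box of a row of length $k$ is the number of higher rows of length at least $k$, and these have length exactly $k$. So the rows of length $k$ contribute the arms $0,1,\dots,m_k-1$, of which $\lfloor m_k/3\rfloor=d_k$ satisfy $a+1\equiv0$. Thus $e(\lambda)=\sum_kd_k$.

Next we insert three rows of length $k$ into a partition $\nu$, above the rows of length at least $k$ and below the shorter ones, and compute the change in $s$. The legs of the old boxes do not change. The arm of an old box grows by $3$ if the box lies below the new rows in a column $c\le k$, and does not change otherwise. So each old box satisfies $a+1\equiv l$ after the insertion exactly when it did before. In a column $c\le k$ the three new boxes have the same leg $k-c$ and three consecutive arms, so exactly one of them satisfies $a+1\equiv l$. Hence $s$ grows by $k$, while the size grows by $3k$. Since $\lambda$ arises from $\bar\lambda$ by $d_k$ such insertions for each $k$,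
\[
|\lambda|=|\bar\lambda|+\sum_k3k\,d_k,\qquad s(\lambda)=s(\bar\lambda)+\sum_kk\,d_k,\qquad e(\lambda)=\sum_kd_k .
\]
Put $P=\sum_{\bar\lambda\in\Lambda_{\le2}}q^{|\bar\lambda|}t^{s(\bar\lambda)}$, which does not involve $u$. Summing a geometric series over each $d_k$ gives
\begin{equation}\label{eq:P}
\sum_{\lambda\in\Lambda}q^{|\lambda|}t^{s(\lambda)}u^{e(\lambda)}=P\prod_{k\ge1}\frac1{1-u\,t^kq^{3k}} .
\end{equation}
At $u=1$ the left side is $F$. Multiplying by $\prod_k(1-t^kq^{3k})$ and using Theorem~\ref{thm:main}, we find
\[
P=\prod_{m\ge1}\frac1{(1-t^{m-1}q^{3m-2})(1-t^mq^{3m-1})},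
\]
and inserting this into~\eqref{eq:P} completes the proof.
\end{proof}

Since $s(\lambda)-e(\lambda)$ is the number of boxes with $a+1\equiv l$ and $l>0$, the substitution $u=t^{-1}$ in each coefficient of $q^n$ removes the boxes of leg $0$ from the count.

\begin{corollary}
In $\mathbb Z[t][[q]]$,
\[
\sum_{\lambda\in\Lambda}q^{|\lambda|}\,t^{\#\{\square\in\lambda:\ a(\square)+1\equiv l(\square),\ l(\square)>0\}}=\prod_{m\ge1}\frac1{(1-t^{m-1}q^{3m-2})(1-t^mq^{3m-1})(1-t^{m-1}q^{3m})}.
\]
\end{corollary}

\begin{thebibliography}{1}

\bibitem{CR}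
Deborah Castro and Dustin Ross, \emph{Topology of $\mathbb{Z}_3$ equivariant Hilbert schemes}, arXiv:1810.05750 (2018).

\end{thebibliography}
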